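# Ramification in the splitting fields of zeta functions along a geometric $\mathbb{Z}_p$-tower

## Linear growth of the ramification index

Let $p$ be a prime and $q$ a power of $p$. A geometric $\mathbb{Z}_p$-tower is a sequence
$$X_\infty:\ \cdots\to X_n\to\cdots\to X_1\to X_0=X$$
of smooth projective geometrically irreducible curves over $\mathbb{F}_q$ such that the function fields form a $\mathbb{Z}_p$-extension, so that $G=\mathrm{Gal}(X_\infty/X)\cong\mathbb{Z}_p$ and $\mathrm{Gal}(X_n/X)\cong\mathbb{Z}/p^n\mathbb{Z}$; each $X_n/X$ contains no constant field extension; and the ramification locus $S\subset|X|$ is finite (it is necessarily non-empty). The zeta function of $X_n$ is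
$$Z(X_n,s)=\prod_{x\in|X_n|}\frac1{1-s^{\deg x}}=\frac{P(X_n,s)}{(1-s)(1-qs)},\qquad P(X_n,s)=\prod_{i=1}^{2g_n}(1-\alpha_i(n)s),$$
with $P(X_n,s)\in1+s\mathbb{Z}[s]$ of degree $2g_n$, where $g_n$ is the genus, and $\alpha_i(n)\in\overline{\mathbb{Q}}_p\subset\mathbb{C}_p$. Put
$$\mathbb{Q}_{p,n}=\mathbb{Q}_p(\alpha_1(n),\dots,\alpha_{2g_n}(n)),\qquad e_n=[\mathbb{Q}_{p,n}:\mathbb{Q}_p]^{\mathrm{ram}},$$
the second being the ramification index. Write $\varphi$ for Euler's function. Fix an isomorphism $G\cong\mathbb{Z}_p$, put $U=X\setminus S$, and let $\phi(x)\in\mathbb{Z}_p$ be the Frobenius element of a closed point $x\in|U|$.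

**Theorem A.** For every such tower there is an integer $\lambda\ge1$ such that $e_n\ge\varphi(p^n)/\lambda$ for all sufficiently large $n$. In particular $e_n\to\infty$.

**Theorem B.** For a primitive $p^n$-th root of unity $\zeta$, let $F_n\subseteq\mathbb{Q}_p(\zeta)$ be the field generated over $\mathbb{Q}_p$ by the coefficients of the $L$-function $L(\chi_\zeta,s)$ of the character $\chi_\zeta:z\mapsto\zeta^z$ of $G$. Then
$$H=\bigl\{u\in\mathbb{Z}_p^*:\ \text{for each }k\text{ the multiset }\{\phi(x):x\in|U|,\ \deg x=k\}\text{ is stable under multiplication by }u\bigr\}\tag{1}$$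
is a finite subgroup of $\mathbb{Z}_p^*$, and for all large $n$
$$F_n=\mathbb{Q}_p(\zeta)^H\subseteq\mathbb{Q}_{p,n},\qquad\frac{\varphi(p^n)}{|H|}\ \Big|\ e_n.$$
Hence for all large $n$: $p^{n-1}\mid e_n$ if $p$ is odd, and $2^{n-2}\mid e_n$ if $p=2$.

**Theorem C.** For every prime $p$ there is such a tower, with $q=p$ and $X=\mathbb{P}^1$, for which $e_n=p^{n-1}$ for all $n\ge1$. So for odd $p$ the divisibility $p^{n-1}\mid e_n$ in Theorem B is best possible.

That $e_n\to\infty$ is the conjecture posed in Roberto Alvarenga, "$p$-adic Wan-Riemann Hypothesis for $\mathbb{Z}_p$-towers of curves", arXiv:1912.05065 (2019). Theorem A proves it for every tower. Theorem B contains Theorem A (take $\lambda=|H|$), but Theorem A has a much shorter proof, which comes first. For $p=2$ nothing is claimed about the optimality of $2^{n-2}$.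

## What the ramification index sees

Let $v$ be the valuation on $\mathbb{C}_p$ with $v(p)=1$. For a finite extension $K/\mathbb{Q}_p$ the ramification index $e$ is determined by $v(K^*)=\frac1e\mathbb{Z}$. It is multiplicative in towers, so a subfield of $K$ has ramification index dividing $e$. There are thus two ways to bound $e$ from below: exhibit an element of $K$ whose valuation has a large denominator, or exhibit a large totally ramified subfield. Theorem A uses the first and Theorem B the second.

A splitting field may be large with no ramification. The polynomial $1+2s+4s^2$ over $\mathbb{Q}_2$ has reciprocal roots $2\omega,2\omega^2$ with $\omega$ a primitive cube root of unity; its splitting field has degree $2$ over $\mathbb{Q}_2$ and ramification index $1$. By contrast $1+2s+2s^2$ has reciprocal roots $-1\pm i$ of valuation $\frac12$, and its splitting field $\mathbb{Q}_2(i)$ has ramification index $2$. So the growth of $g_n$, or even of the degree of $\mathbb{Q}_{p,n}$, would not by itself prove anything about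 $e_n$.

The model of ramification is $\mathbb{Q}_p(\zeta)$, with $\zeta$ of exact order $p^n$, $n\ge1$. It is totally ramified over $\mathbb{Q}_p$ of degree $\varphi(p^n)=p^{n-1}(p-1)$, with $v(\zeta-1)=1/\varphi(p^n)$ and Galois group $(\mathbb{Z}/p^n)^*$, where $u$ acts by $\sigma_u:\zeta\mapsto\zeta^u$.

The group $H$ does not depend on the isomorphism $G\cong\mathbb{Z}_p$, since changing it multiplies all $\phi(x)$ by one unit. It is a group: the multisets are finite, and if $uM=M$ then $u^{-1}M=M$.

## One power series for all levels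

**Artin $L$-functions.** For $\zeta$ of order $p^n$ let $\chi_\zeta:G\to G/p^nG\to\overline{\mathbb{Q}}_p^*$, $z\mapsto\zeta^z$, and let $L(\chi_\zeta,s)$ be its primitive Artin $L$-function: an Euler product over the points where $\chi_\zeta$ is unramified. Artin's formalism gives $Z(X_n,s)=\prod_\chi L(\chi,s)$ over all characters of $G/p^nG$, with $L(1,s)=Z(X,s)$. As $X_n/X$ is geometric, Weil's theorem says that $L(\chi,s)$ is a polynomial with constant term $1$ for $\chi\ne1$. (The theorem concerns coefficients in a cyclotomic field, which we embed in $\overline{\mathbb{Q}}_p$.) The denominators $(1-s)(1-qs)$ of $Z(X_n,s)$ and $Z(X,s)$ are the same, so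
$$P(X_n,s)=P(X,s)\prod_{\chi\ne1}L(\chi,s).\tag{2}$$
By unique factorization in $\mathbb{C}_p[s]$, each $L(\chi,s)$ with $\chi\neq 1$ is a product of some of the factors $1-\alpha_i(n)s$. Hence its coefficients lie in $\mathbb{Q}_{p,n}$. This is our only access to $\mathbb{Q}_{p,n}$ in Theorems A and B.

**The series $a_k$.** For $z\in\mathbb{Z}_p$ set $(1+T)^z=\sum_j\binom zjT^j\in\mathbb{Z}_p[[T]]$. At $T=\zeta-1$ it takes the value $\zeta^z$: this holds for $z\in\mathbb{Z}_{\geq 0}$, and both sides are continuous in $z$. Define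
$$L(T,s)=\prod_{x\in|U|}\frac1{1-(1+T)^{\phi(x)}s^{\deg x}}=\sum_{k\ge0}a_k(T)s^k,\qquad a_k(T)=\sum_D(1+T)^{\sum m_x\phi(x)},\tag{3}$$
where $D=\sum m_xx$ runs over the effective zero-cycles of degree $k$ on $U$. There are finitely many of these, so $a_k\in\mathbb{Z}_p[[T]]$ is a finite sum of series $(1+T)^z$.

**When $L(T,s)$ specializes to the primitive $L$-function.** For $x\in S$ the inertia group is a nontrivial closed subgroup of $\mathbb{Z}_p$, hence $p^{m_x}\mathbb{Z}_p$ with $m_x<\infty$. Put $n_0=1+\max_{x\in S}m_x$. The kernel of $\chi_\zeta$ is $p^n\mathbb{Z}_p$, so for $n\ge n_0$ the character is nontrivial on every inertia group at $S$ and is ramified exactly at $S$. Its Euler product then runs over $U$, and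
$$L(\chi_\zeta,s)=\sum_ka_k(\zeta-1)s^k\quad(n\ge n_0),\qquad\text{so}\quad a_k(\zeta-1)\in\mathbb{Q}_{p,n}\ \text{ for all }k.\tag{4}$$

The series $a_k$ does not depend on $n$.

## Two explicit towers over $\mathbb{P}^1$

Recall that $W(\mathbb{F}_{p^k})$ is the ring of integers of the unramified extension of $\mathbb{Q}_p$ of degree $k$, that $W(\mathbb{F}_p)=\mathbb{Z}_p$, and that the Witt vector Frobenius $F$ raises each component to the $p$-th power. The Teichmüller lift of $c$ is $[c]=(c,0,0,\dots)$; it is multiplicative, with $F[c]=[c]^p$.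

**Tower I.** Take $X=\mathbb{P}^1$ over $\mathbb{F}_p$ and adjoin to $\mathbb{F}_p(x)$ the components of a Witt vector $y$ with $F(y)-y=(x,0,0,\dots)$. Here are the facts we need.

The map $\sigma\mapsto\sigma(y)-y$ identifies the Galois group with a closed subgroup of $W(\mathbb{F}_p)=\mathbb{Z}_p$. The first layer is $y_0^p-y_0=x$; its function field is $\mathbb{F}_p(y_0)$, of degree $p$ over $\mathbb{F}_p(x)$, because $x$ is a polynomial of degree $p$ in $y_0$. So the Galois group surjects onto $\mathbb{Z}/p$, and since every proper closed subgroup of $\mathbb{Z}_p$ lies in $p\mathbb{Z}_p$, it is all of $\mathbb{Z}_p$. The only pole of $x$ in $\mathbb{F}_p(y_0)$ is $y_0=\infty$, of order $p$, so the first layer is totally ramified at $\infty$. Hence the inertia group at $\infty$ also surjects onto $\mathbb{Z}/p$ and is all of $\mathbb{Z}_p$. A constant field extension would be unramified at $\infty$, so there is none: the tower is geometric. At the finite points it is unramified, since each $y_j$ satisfies $y_j^p-y_j=(\text{a polynomial in }x,y_0,\dots,y_{j-1})$,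 which is separable modulo every finite place. So $S=\{\infty\}$, $U=\mathbb{A}^1$ and $n_0=1$.

At the closed point of degree $k$ given by $c\in\mathbb{F}_{p^k}$, reduce $y$ to a Witt vector $\bar y$ over $\overline{\mathbb{F}}_p$ with $F\bar y=\bar y+[c]$. The Frobenius element acts on $\bar y$ as $F^k$, and $F^k\bar y=\bar y+\sum_{i<k}F^i[c]$. Therefore
$$\phi=\mathrm{Tr}[c]=\sum_{i<k}[c]^{p^i}\in\mathbb{Z}_p.\tag{5}$$

**Tower II.** Replace the right side by $[x]+[1/x]$. The first layer is $y_0^p-y_0=x+1/x$. If $w$ is a normalized valuation above $\infty$ with ramification index $e$, then $p\,w(y_0)=-e$, so $p\mid e$; the same holds at $0$. As before this is a geometric $\mathbb{Z}_p$-tower, now with $S=\{0,\infty\}$, $n_0=1$ and $\phi=\mathrm{Tr}([c]+[c]^{-1})$.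

**Tower I for $p=2$ at levels 1 and 2.** The cycles $D$ of degree $k$ on $\mathbb{A}^1$ are the monic polynomials $f$ of degree $k$, and the exponent in (3) is the sum of $[c]$ over the roots $c$ of $f$ with multiplicity. In degree $1$ the points $0$ and $1$ have $\phi=0$ and $\phi=1$, so $a_1(T)=1+(1+T)=2+T$. In degree $2$,
$$x^2:\ 0,\qquad x^2+x:\ 1,\qquad x^2+1=(x+1)^2:\ 2,\qquad x^2+x+1:\ [\omega]+[\omega]^2=-1,$$
so $a_2(T)=1+(1+T)+(1+T)^2+(1+T)^{-1}$. In general, modulo $4$ the sum $[c_1]+\dots+[c_k]$ has Witt components $(\epsilon_1,\epsilon_2)$, the first two elementary symmetric functions of the $c_i$: the second component is the reduction of $\frac12(\sum c_i^2-(\sum c_i)^2)=-\epsilon_2$. For $k\ge2$ the pair $(\epsilon_1,\epsilon_2)\in\mathbb{F}_2^2$ is arbitrary and each pair occurs $2^{k-2}$ times, so the exponents are equidistributed modulo $4$ and $a_k(i-1)=2^{k-2}(1+i+i^2+i^3)=0$. Thus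
$$L(\chi_i,s)=1+(1+i)s.$$
Modulo $2$ the exponent is $\epsilon_1$, equidistributed for all $k\ge1$, so $L(\chi_{-1},s)=1$. By (2),
$$P(X_1,s)=1,\qquad P(X_2,s)=(1+(1+i)s)(1+(1-i)s)=1+2s+2s^2,$$
so $e_1=1$ and $e_2=2$.

**Tower I for $p=3$ at level 2.** Here $[1]=1$ and $[2]=-1$, so $a_1(T)=1+(1+T)+(1+T)^{-1}=3+T^2/(1+T)$. For $\zeta$ of order $9$ we have $v(\zeta-1)=\frac16$, so $v(a_1(\zeta-1))=\frac13$ and $3\mid e_2$.

## What goes wrong at a single level

Since $F_n\subseteq\mathbb{Q}_p(\zeta)$ is totally ramified over $\mathbb{Q}_p$, it would suffice that few automorphisms $\sigma_u$ fix all coefficients of $L(\chi_\zeta,s)$. A first attempt is to fix $n$, use Chebotarev to find a point $x$ whose Frobenius generates $\mathbb{Z}/p^n$, observe that its Euler factor changes under $\sigma_u$, and conclude that the $L$-function changes.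

The last inference fails. A coefficient is a sum of many roots of unity, and at one fixed $\zeta$ such sums can collapse. In Tower I with $n=1$, the rational points have $\phi=0$ and $\phi=[c]\equiv c\bmod p$, so the Frobenius elements fill $\mathbb{Z}/p$; yet $a_1(\zeta-1)=1+\zeta+\dots+\zeta^{p-1}=0$. In fact $X_1$ is rational, so $L(\chi_\zeta,s)=1$ and $F_1=\mathbb{Q}_p$. Distinct characters $\zeta\mapsto\zeta^z$ are linearly independent as functions on $\mu_{p^n}$, but their values at one $\zeta$ need not be.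

A second attempt looks for a coefficient $a_k(\zeta-1)$ whose valuation has a large denominator. This can fail as well: $a_k(0)$ is the number of effective zero-cycles of degree $k$ on $U$, and if it is prime to $p$ then $a_k$ is a unit of $\mathbb{Z}_p[[T]]$ and $v(a_k(\zeta-1))=0$ for every $n$. In Tower II with $p=3$, the two rational points of $U$ have $\phi=2$ and $\phi=-2$, so $a_1=(1+T)^2+(1+T)^{-2}$ and $a_1(0)=2$.

The remedy for both is to fix $k$ and let $n$ vary. The element $a_k(\zeta-1)$ is the value of one series at infinitely many points of the open disc, and a nonzero series has only finitely many zeros there, so a collapse at infinitely many levels would be an identity of power series, which linear independence can refute. The second difficulty disappears after subtracting $a_k(0)\in\mathbb{Z}_p$. In Tower II with $p=3$,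
$$a_1(T)-a_1(0)=\bigl((1+T)-(1+T)^{-1}\bigr)^2=\frac{T^2(2+T)^2}{(1+T)^2},$$
which at $\zeta-1$ has valuation $2/\varphi(3^n)=1/3^{n-1}$.

## Independence of the series $(1+T)^z$, and finitely many zeros

**Lemma 1.** Let $z_1,\dots,z_r\in\mathbb{Z}_p$ be distinct and $E/\mathbb{Q}_p$ finite. The series $(1+T)^{z_i}$ are linearly independent over $E$.

Proof. Suppose $\sum c_i(1+T)^{z_i}=0$. Choose $n$ such that the $z_i$ are distinct modulo $p^n$, and evaluate at $T=\zeta-1$ for all $\zeta\in\mu_{p^n}$. Then $\sum c_i\zeta^{z_i}=0$ for every $\zeta\in\mu_{p^n}$. The maps $\zeta\mapsto\zeta^{z_i}$ are distinct characters of $\mu_{p^n}$, so Dedekind's theorem gives $c_i=0$ for all $i$. $\square$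

**Lemma 2.** Let $E/\mathbb{Q}_p$ be finite. A nonzero $f\in\mathcal{O}_E[[T]]$ has finitely many zeros in the open unit disc.

Proof. Weierstrass preparation writes $f=\varpi^\mu u(T)g(T)$ with $\varpi$ a uniformizer, $u$ a unit of $\mathcal{O}_E[[T]]$ and $g$ distinguished, that is, a monic polynomial whose lower coefficients are divisible by $\varpi$. For $t$ in the open disc $u(t)$ is a unit, so the zeros of $f$ are zeros of $g$. $\square$

We now choose $k$. By Chebotarev applied to $X_1/X$, some $x\in|U|$ has nontrivial Frobenius in $G/pG$, that is, $\phi(x)\in\mathbb{Z}_p^*$. Let $k_0$ be the least degree of such a point.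

**Lemma 3.** We have $a_{k_0}=A+B$ with
$$B=\sum_{\deg x=k_0,\ \phi(x)\in\mathbb{Z}_p^*}(1+T)^{\phi(x)},\qquad A\in\sum_{z\in p\mathbb{Z}_p}\mathbb{Z}\,(1+T)^z,\tag{6}$$
and the sum $B$ is non-empty.

Proof. Let $D$ be an effective cycle of degree $k_0$. If $D$ contains a point with unit Frobenius, that point has degree at least $k_0$, so $D$ equals that point and contributes to $B$. Otherwise every $\phi(x)$ occurring in $D$ lies in $p\mathbb{Z}_p$, and so does the exponent. $\square$

After equal exponents are collected, the coefficients of $B$ are positive integers.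

## The valuation of one coefficient: proof of Theorem A

**Step 1: a nonzero series vanishing at $0$.** Let $b(T)=a_{k_0}(T)-a_{k_0}(0)\in\mathbb{Z}_p[[T]]$. A constant is a multiple of $(1+T)^0$, whose exponent is not a unit. If $b=0$, then $A+B-a_{k_0}(0)(1+T)^0=0$ would be a relation in which the unit exponents carry positive coefficients, against Lemma 1. So $b\ne0$.

**Step 2: its Weierstrass degree is positive.** Write $b=p^\mu u(T)g(T)$ with $u$ a unit and $g$ distinguished of degree $\lambda$. Since $b(0)=0$ and $u(0)$ is a unit, $g(0)=0$. Hence $\lambda\ge1$. Nothing here depends on $n$.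

**Step 3: its value at level $n$.** The aim is to compute $v(b(\zeta-1))$. Let $n\ge n_0$ with $\varphi(p^n)>\lambda$, let $\zeta$ have order $p^n$ and put $t=\zeta-1$. Then $v(t^\lambda)=\lambda/\varphi(p^n)<1$, while every other term of $g(t)$ has a coefficient divisible by $p$, hence valuation at least $1$. Also $v(u(t))=0$. Therefore
$$v(b(\zeta-1))=\mu+\frac\lambda{\varphi(p^n)}.\tag{7}$$

**Step 4: conclusion.** By (4), and since $a_{k_0}(0)\in\mathbb{Z}_p$, the number $b(\zeta-1)$ is a nonzero element of $\mathbb{Q}_{p,n}$, whose value group is $\frac1{e_n}\mathbb{Z}$. So $e_n\bigl(\mu+\lambda/\varphi(p^n)\bigr)\in\mathbb{Z}$, and $e_n\lambda/\varphi(p^n)$ is a positive integer. Hence $e_n\ge\varphi(p^n)/\lambda$. $\blacksquare$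

**Tower I, all $p$.** The rational points $c\ne0$ have $\phi=[c]$, which runs over $\mu_{p-1}\subset\mathbb{Z}_p^*$, so $k_0=1$ and $b=\sum_{\omega\in\mu_{p-1}}((1+T)^\omega-1)$. With $\ell=\log(1+T)$, in $\mathbb{Q}_p[[T]]$,
$$b=\sum_{j\ge1}\frac{\ell^j}{j!}\sum_{\omega\in\mu_{p-1}}\omega^j=(p-1)\sum_{m\ge1}\frac{\ell^{(p-1)m}}{((p-1)m)!}=\frac{T^{p-1}}{(p-2)!}+(\text{higher powers of }T).$$
Since $b\in\mathbb{Z}_p[[T]]$ and $(p-2)!$ is a unit, $b=T^{p-1}\cdot(\text{unit})$. So $v(b(\zeta-1))=(p-1)/\varphi(p^n)=1/p^{n-1}$ for every $n\ge1$, and in this tower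
$$p^{n-1}\mid e_n\qquad\text{for all }n\ge1.\tag{8}$$

In general the argument yields $\varphi(p^n)\mid e_n\lambda$, and a power of $p$ dividing $\lambda$ is lost. To recover the full $p^{n-1}$ we replace valuations by Galois groups.

## The field generated by the coefficients: proof of Theorem B

**Step 1: $H$ in terms of the series $a_k$.** The purpose is to connect (1) with coefficients of $L$-functions. Claim:
$$H=\{u\in\mathbb{Z}_p^*:\ a_k((1+T)^u-1)=a_k(T)\text{ for all }k\}.\tag{9}$$
Substituting $(1+T)^u-1$ for $T$ replaces each $\phi(x)$ in (3) by $u\phi(x)$. The Euler factors of degree $k$ depend only on the multiset $\{\phi(x):\deg x=k\}$, so stability of all multisets gives the invariance of all $a_k$. Conversely, let all $a_k$ be invariant, and suppose the multisets of degree less than $k$ are stable under $u$. We have $a_k=\sum_{\deg x=k}(1+T)^{\phi(x)}+R_k$, where $R_k$ is determined by the multisets of smaller degree and so is invariant. Hence $\sum_{\deg x=k}(1+T)^{u\phi(x)}=\sum_{\deg x=k}(1+T)^{\phi(x)}$, and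 by Lemma 1 the two multisets of exponents agree. The claim follows by induction on $k$.

**Step 2: the Galois group of $\mathbb{Q}_p(\zeta)/F_n$.** Let $n\ge n_0$ and $\zeta$ of order $p^n$. By (4), $F_n=\mathbb{Q}_p(a_k(\zeta-1):k\ge0)$. As $a_k(\zeta-1)$ is a finite sum of powers of $\zeta$, we have $\sigma_u(a_k(\zeta-1))=a_k(\zeta^u-1)$. So
$$F_n=\mathbb{Q}_p(\zeta)^{H_n},\qquad H_n=\{u\in(\mathbb{Z}/p^n)^*:\ a_k(\zeta^u-1)=a_k(\zeta-1)\text{ for all }k\}.$$
Replacing $\zeta$ by $\zeta^w$ replaces $F_n$ by $\sigma_w(F_n)=F_n$, because $\mathbb{Q}_p(\zeta)/\mathbb{Q}_p$ is abelian; so $F_n$ and $H_n$ do not depend on $\zeta$. Evaluating (9) at $T=\zeta-1$ shows $H_n\supseteq H\bmod p^n$. What remains is to show equality for large $n$.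

**Step 3: $1+p^{n-1}\notin H_n$ for all large $n$.** This rules out elements of order $p$ close to $1$. Suppose $1+p^{n-1}\in H_n$ for some $n\ge3$, $n\ge n_0$, and let $\varepsilon=\zeta^{p^{n-1}}$, of order $p$. Then $a_{k_0}(\zeta\varepsilon-1)=a_{k_0}(\zeta-1)$. For $z\in p\mathbb{Z}_p$ we have $(\zeta\varepsilon)^z=\zeta^z$, so the terms of $A$ in (6) cancel and $g_\varepsilon(\zeta-1)=0$, where
$$g_\varepsilon(T)=\sum_{\deg x=k_0,\ \phi(x)\in\mathbb{Z}_p^*}(\varepsilon^{\phi(x)}-1)(1+T)^{\phi(x)}\in\mathbb{Z}_p[\varepsilon][[T]].$$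
After collecting equal exponents, each coefficient is a positive multiple of some $\varepsilon^\phi-1$ with $\phi$ a unit, hence nonzero. So $g_\varepsilon\ne0$ by Lemma 1 with $E=\mathbb{Q}_p(\varepsilon)$. There are $p-1$ such series, one for each $\varepsilon$ of order $p$, and by Lemma 2 each has finitely many zeros. The points $\zeta-1$ for different $n$ are different, so this happens for only finitely many $n$.

**Step 4: for $p$ odd, $H\subseteq\mu_{p-1}$ and $H_n=H\bmod p^n$ for large $n$.** The group $(\mathbb{Z}/p^n)^*$ is cyclic of order $p^{n-1}(p-1)$, and for $n\ge2$ its unique subgroup of order $p$ is generated by $1+p^{n-1}$. By Step 3, $p\nmid|H_n|$ for large $n$. So $|H_n|$ divides $p-1$ and $H_n\subseteq\mu_{p-1}\bmod p^n$. If $u\in H$, then $u\bmod p^n\in H_n$, so $u^{p-1}\equiv1\bmod p^n$ for all large $n$; hence $u^{p-1}=1$ and $H\subseteq\mu_{p-1}$. Now let $\omega\in\mu_{p-1}\setminus H$. By (9) some series $a_k((1+T)^\omega-1)-a_k(T)$ is nonzero. If $\omega\bmod p^n\in H_n$, this series vanishes at $\zeta-1$;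 by Lemma 2 that happens for only finitely many $n$. There are finitely many $\omega$, so $H_n=H\bmod p^n$ for large $n$.

**Step 5: for $p=2$, $H\subseteq\{\pm1\}$ and $H_n=H\bmod2^n$ for large $n$.** The unit group is no longer cyclic and one extra involution has to be excluded. Let $n\ge3$. Then $(\mathbb{Z}/2^n)^*=\{\pm1\}\times C$ with $C=(1+4\mathbb{Z})/(1+2^n\mathbb{Z})$ cyclic, and the only subgroup of order $2$ in $C$ is generated by $1+2^{n-1}$. By Step 3, $H_n\cap C$ is trivial for large $n$. So $H_n$ injects into the quotient by $C$, which has order $2$; thus $|H_n|\le2$, and a nontrivial element of $H_n$ is an involution outside $C$, namely $-1$ or $-1+2^{n-1}$.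

Suppose $-1+2^{n-1}\in H_n$ for infinitely many $n$. Since $\zeta^{2^{n-1}}=-1$, we have $\zeta^{(-1+2^{n-1})z}=\zeta^{-z}$ for even $z\in\mathbb{Z}_2$ and $-\zeta^{-z}$ for odd $z$. By (6),
$$A(\zeta^{-1}-1)-B(\zeta^{-1}-1)=A(\zeta-1)+B(\zeta-1)$$
for infinitely many $\zeta$. By Lemma 2 this is an identity of series: $A((1+T)^{-1}-1)-B((1+T)^{-1}-1)=A(T)+B(T)$. The odd exponents occur exactly in the $B$-terms, so Lemma 1 gives $B(T)+B((1+T)^{-1}-1)=0$. The left side is a non-empty sum of series $(1+T)^z$ with positive coefficients, a contradiction to Lemma 1.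

So $H_n\subseteq\{\pm1\}$ for large $n$. If $u\in H$, then $u\equiv\pm1\bmod2^n$ for all large $n$, so $u=\pm1$. If $-1\notin H$, some series $a_k((1+T)^{-1}-1)-a_k(T)$ is nonzero and, as in Step 4, $-1\in H_n$ for only finitely many $n$. Hence $H_n=H\bmod2^n$ for large $n$.

**Step 6: conclusion.** The group $H$ is finite, so $H\to(\mathbb{Z}/p^n)^*$ is injective for large $n$ and $[F_n:\mathbb{Q}_p]=\varphi(p^n)/|H|$, with $F_n=\mathbb{Q}_p(\zeta)^H$. As a subfield of $\mathbb{Q}_p(\zeta)$, $F_n$ is totally ramified over $\mathbb{Q}_p$, and $F_n\subseteq\mathbb{Q}_{p,n}$ by (4). By multiplicativity of ramification indices, $\varphi(p^n)/|H|$ divides $e_n$. For $p$ odd, $|H|$ divides $p-1$, so $p^{n-1}\mid e_n$. For $p=2$, $|H|$ divides $2$ and $\varphi(2^n)=2^{n-1}$, so $2^{n-2}\mid e_n$. $\blacksquare$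

**The group $H$ in examples.** In Tower I, let $\omega\in\mu_{p-1}$ and $c_0=\omega\bmod p$. Then $[c_0]=\omega$, so
$$\mathrm{Tr}[c_0c]=\omega\,\mathrm{Tr}[c],\tag{10}$$
and $c\mapsto c_0c$ permutes the closed points of $\mathbb{A}^1$ preserving degrees. So $\mu_{p-1}\subseteq H$. With Step 4, $H=\mu_{p-1}$ for $p$ odd. For $p=2$ the degree-$1$ multiset $\{0,1\}$ is not stable under $-1$, so $H$ is trivial. In Tower II with $p=3$, the map $c\mapsto-c$ changes the sign of every $\phi$, so $H=\{\pm1\}$.

## A determinant for Tower I: proof of Theorem C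

The tower is Tower I, with $q=p$, $X=\mathbb{P}^1$ and $n_0=1$. The lower bound $p^{n-1}\mid e_n$ is (8). For the upper bound, it is not enough to know the coefficients of $L(\chi,s)$: its roots could generate a larger field. This cannot happen if the roots have pairwise distinct valuations, since conjugate elements have equal valuation. Steps 1 to 6 prove this distinctness, and Step 7 concludes.

**Step 1: exponential sums.** We express the $L$-function by sums over $\mathbb{F}_{p^k}^*$. The point $0$ has degree $1$ and $\phi=0$, so $L^*(T,s)=(1-s)L(T,s)$ is the Euler product over the closed points other than $0$ and $\infty$. Its logarithm is $\sum_x\sum_{m\ge1}(1+T)^{m\phi(x)}s^{m\deg x}/m$. A point $x$ of degree $d\mid k$ corresponds to $d$ elements $c\in\mathbb{F}_{p^k}^*$, and for these the trace from $W(\mathbb{F}_{p^k})$ is $\mathrm{Tr}[c]=\frac kd\phi(x)$. Collecting the terms with $md=k$ gives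
$$L^*(T,s)=\exp\sum_{k\ge1}S_k(T)\frac{s^k}k,\qquad S_k(T)=\sum_{c\in\mathbb{F}_{p^k}^*}(1+T)^{\mathrm{Tr}[c]}.$$

**Step 2: $(1+T)^{\mathrm{Tr}[c]}$ as a series evaluated at $[c]$.** The Artin–Hasse series $E(Y)=\exp\bigl(\sum_{i\ge0}Y^{p^i}/p^i\bigr)=\sum_ru_rY^r$ has coefficients in $\mathbb{Z}_p$, with $u_0=u_1=1$. So $E(Y)-1=Y+\cdots$ is invertible under composition over $\mathbb{Z}_p$, and there is $\pi\in T+T^2\mathbb{Z}_p[[T]]$ with $E(\pi)=1+T$. Put $R=\mathbb{Z}_p[[T]]=\mathbb{Z}_p[[\pi]]$. Let
$$G_k(Y)=\prod_{j<k}E(\pi Y^{p^j})=\sum_mg^{(k)}_mY^m.$$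
Since $[c]^{p^k}=[c]$, the sum $\sum_{j<k}[c]^{p^{i+j}}$ equals $\mathrm{Tr}[c]$ for every $i$, and
$$\log G_k([c])=\sum_i\frac{\pi^{p^i}}{p^i}\sum_{j<k}[c]^{p^{i+j}}=\mathrm{Tr}[c]\sum_i\frac{\pi^{p^i}}{p^i}=\mathrm{Tr}[c]\log E(\pi)=\mathrm{Tr}[c]\log(1+T).$$
Hence $(1+T)^{\mathrm{Tr}[c]}=G_k([c])$. The coefficient $g_m^{(k)}$ is the finite sum of $\prod_ju_{r_j}\pi^{r_j}$ over $r_j\ge0$ with $\sum_jp^jr_j=m$. Such a tuple has $\sum r_j\ge m/p^{k-1}$, so $g_m^{(k)}\in\pi^{\lceil m/p^{k-1}\rceil}R$ and all sums over $m$ converge $\pi$-adically. Since $\sum_{c\in\mathbb{F}_{p^k}^*}[c]^m$ is $p^k-1$ if $(p^k-1)\mid m$ and $0$ otherwise,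
$$S_k=(p^k-1)\sum_{i\ge0}g^{(k)}_{(p^k-1)i}.\tag{11}$$

**Step 3: a trace formula.** We identify the sum in (11) as the trace of the $k$-th power of one matrix. Let $M=(u_{pi-j}\pi^{pi-j})_{i,j\ge0}$, with $u_r=0$ for $r<0$. Each row has finitely many nonzero entries, so $M^k$ is defined. Its trace is
$$\mathrm{Tr}(M^k)=\sum\prod_{l=0}^{k-1}u_{r_l}\pi^{r_l},\qquad r_l=pi_l-i_{l+1}\ge0,$$
over cyclic sequences $i_0,i_1,\dots,i_k=i_0$ in $\mathbb{Z}_{\ge0}$. It converges, since $\sum_lr_l=(p-1)\sum_{l<k}i_l$. On the other side, by Step 2 (with the $r$'s numbered in reverse), $\sum_ig^{(k)}_{(p^k-1)i}$ is the sum of the same products over $i\ge0$ and $r_0,\dots,r_{k-1}\ge0$ with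
$$\sum_{l=0}^{k-1}p^{k-1-l}r_l=(p^k-1)i.\tag{12}$$
The two index sets correspond. Given $(i,r_l)$, put $i_0=i$ and $i_{l+1}=pi_l-r_l$. Then $i_k=p^ki-\sum_lp^{k-1-l}r_l=i$ by (12), and $i_l\ge0$ by descending induction from $i_k=i\ge0$, since $i_l=(i_{l+1}+r_l)/p$. Conversely, a cyclic sequence of non-negative integers with $r_l=pi_l-i_{l+1}\ge0$ satisfies (12) with $i=i_0$. So
$$S_k=(p^k-1)\,\mathrm{Tr}(M^k).$$

**Step 4: the determinant and its divisibility.** Multiplying the $(i,j)$ entry of $M$ by $\pi^{j-i}$ (formal conjugation by a diagonal matrix) gives $M'=(u_{pi-j}\pi^{(p-1)i})_{i,j}$. The extra factors cancel along cyclic sequences, so the powers of $M'$ have the same traces as those of $M$. Row $i$ of $M'$ is divisible by $\pi^{(p-1)i}$. Let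
$$C(T,s)=\det(1-sM')=\sum_{k\ge0}(-1)^kc_ks^k,$$
where $c_k$ is the sum of the principal $k\times k$ minors. The minor on the index set $I$ is divisible by $\pi^{(p-1)\sum_{i\in I}i}$. Only finitely many $I$ have $\sum_{i\in I}i$ below a given bound, so the sum converges, and the minimum of $\sum_{i\in I}i$ over $|I|=k$ is $0+1+\dots+(k-1)$. Hence
$$c_k=\pi^{N_k}h_k,\qquad h_k\in R,\qquad N_k=(p-1)\frac{k(k-1)}2.\tag{13}$$
For the truncation $M'_N$ to indices less than $N$ we have $\det(1-sM'_N)=\exp\bigl(-\sum_k\mathrm{Tr}(M_N'^k)s^k/k\bigr)$. Passing to the full matrix changes minors and traces only by terms involving an index at least $N$, which are divisible by $\pi^{(p-1)N}$. Letting $N\to\infty$, $C=\exp\bigl(-\sum_k\mathrm{Tr}(M^k)s^k/k\bigr)$. With $S_k=(p^k-1)\mathrm{Tr}(M^k)$ this gives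
$$L^*(T,s)=\frac{C(T,s)}{C(T,ps)}.\tag{14}$$

**Step 5: level one forces the $h_k$ to be units.** So far (13) gives only a lower bound for valuations; the curve $X_1$ shows that it is attained. For $\zeta$ of order $p^n$, $n\ge1$, apply the ring homomorphism $R\to\mathbb{Z}_p[\zeta]$, $T\mapsto\zeta-1$, to all coefficients, and mark the result by $\zeta$. Then $L^*_\zeta(s)=(1-s)L(\chi_\zeta,s)$ by (4), and $C_\zeta(s)=L^*_\zeta(s)\,C_\zeta(ps)$. Since $\pi\in T\cdot R^*$, the value of $\pi$ has valuation $1/\varphi(p^n)$.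

Take $n=1$. The curve $X_1$ is rational, so $P(X_1,s)=1$, and $L(\chi_\zeta,s)=1$ by (2). Thus $C_\zeta(s)=(1-s)C_\zeta(ps)$. Iterating, $C_\zeta(s)=\prod_{j<J}(1-p^js)\cdot C_\zeta(p^Js)$, and $C_\zeta(p^Js)\to1$ coefficientwise, so $C_\zeta(s)=\prod_{j\ge0}(1-p^js)$. Hence $c_k(\zeta-1)$ is the $k$-th elementary symmetric function of $1,p,p^2,\dots$. It has a unique term of least valuation, the product of the first $k$ of these, so its valuation is exactly
$$0+1+\dots+(k-1)=\frac{k(k-1)}2=\frac{N_k}{\varphi(p)}.$$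
By (13), $h_k(\zeta-1)$ is a unit. It is congruent to $h_k(0)$ modulo the maximal ideal of $\mathbb{Z}_p[\zeta]$, so $h_k(0)\in\mathbb{Z}_p^*$ and $h_k\in R^*$.

**Step 6: distinct valuations at every level.** Since $h_k\in R^*$, for $\zeta$ of order $p^n$, $n\ge1$,
$$v(c_k(\zeta-1))=\frac{N_k}{\varphi(p^n)}=\frac{k(k-1)}{2p^{n-1}}.$$
The growth is quadratic in $k$, so $C_\zeta$ is entire. Its Newton polygon has a vertex at every $k$, because the slope from $k$ to $k+1$ is $k/p^{n-1}$, strictly increasing. By the Newton polygon theorem for entire series (the number of reciprocal zeros of a given valuation is the horizontal length of the side with that slope), $C_\zeta$ has exactly one reciprocal zero, counted with multiplicity, of valuation $k/p^{n-1}$ for each $k\ge0$, and no others.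

Since $C_\zeta(s)=L_\zeta^*(s)C_\zeta(ps)$ with $C_\zeta(ps)$ entire, the reciprocal roots of $L^*_\zeta$ are reciprocal zeros of $C_\zeta$, with at most the same multiplicity. So they have pairwise distinct valuations, and the same holds for $L(\chi_\zeta,s)$. Let $K$ be the field generated over $\mathbb{Q}_p$ by the coefficients of $L(\chi_\zeta,s)$. A conjugate over $K$ of a reciprocal root $\alpha$ is again a reciprocal root, of the same valuation, hence equal to $\alpha$. So
$$\text{every reciprocal root of }L(\chi_\zeta,s)\text{ lies in }K.\tag{15}$$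

The slopes give (8) again. If $n\ge2$, the reciprocal zero of $C_\zeta$ of valuation $1/p^{n-1}\in(0,1)$ is not a reciprocal zero of $C_\zeta(ps)$, as those have valuation at least $1$. So it is a reciprocal root of $L^*_\zeta=(1-s)L(\chi_\zeta,s)$, and it is not $1$; it is therefore some $\alpha_i(n)$, and $1/p^{n-1}\in\frac1{e_n}\mathbb{Z}$.

**Step 7: the upper bound.** We place all $\alpha_i(n)$ in one field of degree $p^{n-1}$. As $P(\mathbb{P}^1,s)=1$, we have $P(X_n,s)=\prod_{\chi\ne1}L(\chi,s)$ over characters of order $p^m$, $1\le m\le n$. By (10), $\mu_{p-1}\subseteq H$, so by (9) the coefficients $a_k(\zeta_{p^m}-1)$ are fixed by $\sigma_\omega$ for all $\omega\in\mu_{p-1}$. By (15) the reciprocal roots of $L(\chi,s)$, for $\chi$ of order $p^m$, lie in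
$$\mathbb{Q}_p(\zeta_{p^m})^{\mu_{p-1}}\subseteq\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}}.$$
The larger field has degree $\varphi(p^n)/(p-1)=p^{n-1}$ over $\mathbb{Q}_p$ (for $p=2$ it is $\mathbb{Q}_2(\zeta_{2^n})$ itself), and it is totally ramified. It contains $\mathbb{Q}_{p,n}$, so $e_n\mid p^{n-1}$. With (8), $e_n=p^{n-1}$ for all $n\ge1$, and comparing degrees, $\mathbb{Q}_{p,n}=\mathbb{Q}_p(\zeta_{p^n})^{\mu_{p-1}}$. For odd $p$ this shows that $p^{n-1}\mid e_n$ in Theorem B cannot be improved. $\blacksquare$

For $p=2$ and $n=2$ this agrees with the computation by hand: $P(X_2,s)=1+2s+2s^2$, $\mathbb{Q}_{2,2}=\mathbb{Q}_2(i)$ and $e_2=2$.
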